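# Connected nonseparable compacta from separable Banach lattices

## 1. The compact space inside $L_1[0,1]$

Let $\Omega=[0,1]$ with Lebesgue measure $\lambda$, and write $L_1=L_1(\Omega)$, $L_\infty=L_\infty(\Omega)$. The space $L_1$ is a separable Banach lattice. The elements of $L_1$ bounded by a multiple of the constant function $1$ form $L_\infty$, and with the essential supremum norm this is a space $C(S)$ for a certain compact space $S$. So a separable lattice contains, in a canonical way, a compact space. We first show that this space need not be separable; the case of $L_1$ is easy. Here is the precise language.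

A Banach lattice is a real Banach space with a vector lattice order such that $|x|\le|y|$ implies $\|x\|\le\|y\|$. A lattice homomorphism is a linear map that preserves $\wedge$ and $\vee$. If the spaces have distinguished positive elements ("units"), it is called unital when it maps unit to unit.

**Definition (principal ideal, $K_u(E)$).** Let $E$ be a Banach lattice and $u\in E_+$, $u\ne0$. The principal ideal of $u$ is $E_u=\{y\in E:\exists r>0,\ |y|\le ru\}$. Let $K_u(E)$ be the set of all $\varphi:E\to[0,+\infty]$ with $\varphi(u)=1$, $\varphi(x+y)=\varphi(x)+\varphi(y)$, $\varphi(x\wedge y)=\varphi(x)\wedge\varphi(y)$ and $\varphi(rz)=|r|\varphi(|z|)$ for $x,y\in E_+$, $z\in E$, $r\in\mathbb R$ (with $+\infty\cdot0=0$), with the topology of pointwise convergence. It is compact.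

What we use about $K_u(E)$ is Kakutani's representation theorem: $E_u$ is canonically lattice isomorphic to $C(K_u(E))$, with $u$ corresponding to the constant $1$, and this determines $K_u(E)$ up to homeomorphism. The supremum norm corresponds to $\|x\|_u=\inf\{r\ge 0:|x|\le ru\}$. We identify $E_u$ with $C(K_u(E))$ and write $y(f)$ for the value of $f\in E_u$ at $y\in K_u(E)$.

**Definition (quasi-interior point, structure space, sick compactum).** A vector $u\in E_+$ is a quasi-interior point of $E$ if $\overline{E_u}=E$. Such points exist in every separable Banach lattice, and if $\overline{E_u}=\overline{E_v}$ then $K_u(E)$ and $K_v(E)$ are homeomorphic. So for $E$ with a quasi-interior point one defines the structure space $K(E)$ as $K_u(E)$ for any quasi-interior $u$. A compact space is sick if it is homeomorphic to $K_u(E)$ for some separable Banach lattice $E$ and some nonzero $u\in E_+$. Equivalently (replace $E$ by $\overline{E_u}$), it is $K(E)$ for some separable $E$.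

Three examples. For $E=C(M)$ with $M$ compact metrizable and $u=1$ we have $E_u=C(M)$, so $K(E)=M$. For $E=\ell_1$ and $u=(2^{-n})_n$, the ideal $E_u$ consists of the $x$ with $|x_n|\le r2^{-n}$ for some $r$. Dividing by $u$ turns it into $\ell_\infty=C(\beta\mathbb N)$, so $K(\ell_1)=\beta\mathbb N$. This space is separable. For $E=L_1$ and $u=1$ we have $E_u=L_\infty$, and $u$ is quasi-interior because bounded functions are dense in $L_1$. Let $S$ be the Stone space of the measure algebra of $\lambda$. Its points are the ultrafilters of measurable sets modulo null sets, and its clopen sets form a base and correspond to classes of measurable sets. Matching simple functions and completing gives $C(S)\cong L_\infty$, so $K(L_1)=S$.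

The following standard facts will be used all the time. Here $K,L$ are compact Hausdorff spaces.

1. **(F1)** Unital lattice homomorphisms $C(K)\to\mathbb R$ are exactly the evaluations at points of $K$. So the points of $K_u(E)$ are the unital lattice homomorphisms $E_u\to\mathbb R$.
2. **(F2)** Every unital lattice homomorphism $C(K)\to C(L)$ is composition with a continuous map $L\to K$. This map is onto if the homomorphism is injective, and an embedding if the homomorphism is surjective.
3. **(F3)** A set $Y\subset K$ is dense if and only if the only $f\in C(K)$ vanishing on $Y$ is $0$ (Urysohn).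
4. **(F4)** Clopen subsets of $K_u(E)$ correspond to the elements $e\in E_u$ with $e\wedge(u-e)=0$: a continuous function $f$ with $f\wedge(1-f)=0$ takes only the values $0,1$, so it is the indicator of a clopen set.

By a character of $L_\infty$ we mean a unital lattice homomorphism $L_\infty\to\mathbb R$, that is, a point of $S$.

**Lemma 1.** Let $\theta:L_\infty\to\mathbb R$ be a lattice homomorphism, not necessarily unital, and let $\varepsilon>0$. There is a measurable $A\subset\Omega$ with $\lambda(A)<\varepsilon$ and $\theta(1_{\Omega\setminus A})=0$.

*Proof.* Partition $\Omega$ into finitely many measurable sets of measure $<\varepsilon$. Their indicators are pairwise disjoint, so for two different ones the minimum of their (nonnegative) $\theta$-values is $\theta(0)=0$. Hence $\theta$ is nonzero on at most one of the indicators. Let $A$ be the corresponding set, or any set of the partition if there is none. Then $\theta(1_{\Omega\setminus A})$ is the sum of the $\theta$-values of the other indicators, which is $0$. $\blacksquare$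

**Proposition 2.** $S=K(L_1)$ is not separable.

*Proof.* Let $\chi_1,\chi_2,\dots\in S$. Lemma 1 gives $A_n$ with $\lambda(A_n)<2^{-n-1}$ and $\chi_n(1_{\Omega\setminus A_n})=0$. Let $B=\Omega\setminus\bigcup_nA_n$. Then $\lambda(B)\ge 1-\sum_{n\ge1}2^{-n-1}=\frac12$, so $1_B\ne0$ in $L_\infty$. But $0\le\chi_n(1_B)\le\chi_n(1_{\Omega\setminus A_n})=0$ for every $n$. By (F3), $\{\chi_n\}$ is not dense. $\blacksquare$

The proof lives on indicator functions, and indicator functions are exactly what (F4) forbids in a connected space: every $1_A$ is a clopen subset of $S$. What changes if we ask for connectedness as well? This is a question from the paper of Antonio Avilés, Gonzalo Martínez Cervantes, Abraham Rueda Zoca and Pedro Tradacete, "Compact spaces associated to separable Banach lattices", arXiv:2208.03065 (2022): is there a nonseparable connected sick compactum? We shall see that the answer is yes, with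
$$E=\Big\{f\in L_1\big([0,1];C[0,1]\big): \omega\mapsto f(\omega)(0)\text{ is a.e. constant}\Big\},\qquad u=1. \tag{1}$$

## 2. Connected fibers, and where they fail

For $f$ with values in a function space we write $f(\omega,t)=f(\omega)(t)$, and $(g\otimes h)(\omega,t)=g(\omega)h(t)$.

The lattice $L_1$ has too many elements with $e\wedge(u-e)=0$. A sensible first try is to replace the scalar values by functions on a connected space, that is, to take $H=L_1(\Omega;C[0,1])$, the Bochner space with the a.e. pointwise order, and $u=1$. Then $H_u$ consists of the essentially bounded functions. Nonseparability survives: $g\mapsto g\otimes 1$ is an injective unital lattice homomorphism $L_\infty\to H_u$, so by (F2) $K_u(H)$ maps onto $S$ and is nonseparable. Now test connectedness. If $e\wedge(u-e)=0$, then for a.e. $\omega$ the continuous function $e(\omega,\cdot)$ is $\{0,1\}$-valued on $[0,1]$, hence constant. So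
$$e=1_A\otimes 1\quad\text{for some measurable }A\subset\Omega .$$
This is progress, since $e$ no longer depends on $t$. But this is also the point where the attempt stops: nothing relates the constants for different $\omega$, every $A$ is allowed, and $K_u(H)$ is disconnected.

So all that is left to do is to kill the elements $1_A\otimes1$, and this can be done by looking at them at one value of $t$. Require $f(\omega,0)$ to be the same for almost all $\omega$: geometrically, tie all fibers together at the endpoint $0$. Then $1_A\otimes 1$ is admitted only when $A$ is null or of full measure. The price is that $g\otimes1$ is lost too. However, $g\otimes h$ is still there whenever $h(0)=0$. These elements form copies of $L_\infty$ without the unit, and Lemma 1 was deliberately stated for homomorphisms that need not be unital.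

It helps to see the tying over smaller base spaces. Over an $n$-point base the lattice is $\{(f_1,\dots,f_n)\in C[0,1]^n: f_1(0)=\dots=f_n(0)\}$, which is $C$ of the star with $n$ legs. This is connected and metrizable, so separable. Over the base $\mathbb N$ take sequences $f=(f_n)$ in $C[0,1]$ with $\sum_n2^{-n}\|f_n\|_\infty<\infty$ and $f_n(0)$ independent of $n$, and $u=(1,1,\dots)$. If $e\wedge(u-e)=0$, then every $e_n$ is a constant $0$ or $1$, equal to $e_n(0)$, which does not depend on $n$, so $e\in\{0,u\}$ and the compact space is connected. It is still separable by (F3), because an element of the ideal of $u$ that vanishes at the evaluations $f\mapsto f_n(t)$, $n\in\mathbb N$, $t\in\mathbb Q\cap[0,1]$, is $0$. So tying gives connectedness, and the atomless base must supply nonseparability.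

## 3. Fibers tied at one point

"Continuum" means compact connected metrizable space. Let $M$ be a nondegenerate continuum (more than one point) and $p\in M$; the case (1) is $M=[0,1]$, $p=0$. Put
$$E_M=\{f\in L_1(\Omega;C(M)): f(\cdot,p)\text{ is a.e. constant}\},\quad \|f\|=\int_\Omega\|f(\omega)\|_\infty\,d\omega,\quad u=1,\quad K_M=K_u(E_M).$$

**Theorem 3.** $E_M$ is a separable Banach lattice with quasi-interior point $u$, and $K_M$ is a connected nonseparable sick compactum. In particular, there is a nonseparable connected sick compactum.

**Step 1: $E_M$ is a separable Banach lattice.** We realize $E_M$ as a closed sublattice of a known lattice. In $L_1(\Omega;C(M))$ the modulus is $|f|(\omega)=|f(\omega)|$; it is strongly measurable because the modulus is continuous on $C(M)$. If $|f|\le|g|$ a.e., then $\|f(\omega)\|_\infty\le\|g(\omega)\|_\infty$ a.e., so the norm is monotone, and it is complete. Thus $L_1(\Omega;C(M))$ is a Banach lattice. It is separable, because $C(M)$ is separable ($M$ is metrizable) and so is $L_1$: combinations of products $1_I\otimes k$ with $I$ a rational interval and $k$ in a countable dense subset of $C(M)$ are dense.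 The map $f\mapsto f(\cdot,p)$ into $L_1$ is a lattice homomorphism, and it is contractive since $|f(\omega,p)|\le\|f(\omega)\|_\infty$. Finally $E_M$ is the preimage of the closed sublattice $\mathbb R\cdot1\subset L_1$, so it is a closed sublattice.

**Step 2: $u$ is quasi-interior.** We approximate by truncation. The relation $|f|\le ru$ says $\|f(\omega)\|_\infty\le r$ a.e., so $(E_M)_u$ consists of the essentially bounded $f\in E_M$. If $0\le f\in E_M$, then $f\wedge nu\in(E_M)_u$. For each $\omega$ we have $\|f(\omega)-f(\omega)\wedge n\|_\infty=0$ once $n\ge\|f(\omega)\|_\infty$, and this quantity is always at most $\|f(\omega)\|_\infty$, so $f\wedge nu\to f$ by dominated convergence. For general $f$ apply this to $f^+$ and $f^-$.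

**Step 3: $K_M$ is connected.** By (F4) we must show that $e\in(E_M)_u$ with $e\wedge(u-e)=0$ is $0$ or $u$. For a.e. $\omega$ we have $\min(e(\omega,t),1-e(\omega,t))=0$ for all $t\in M$, so $e(\omega,\cdot)$ is a continuous $\{0,1\}$-valued function on the connected space $M$. Hence it is constant, equal to $e(\omega,p)$. But $e(\cdot,p)$ is a.e. equal to one constant $c$, and $c\in\{0,1\}$. So $e=cu$.

**Step 4: $K_M$ is not separable.** We repeat Proposition 2 on a copy of $L_\infty$ that avoids the tied point. Fix $h\in C(M)$ with $h\ge0$, $h\ne0$, $h(p)=0$, for instance the distance to $p$. For $g\in L_\infty$ the function $g\otimes h$ is bounded and vanishes at $t=p$, so $g\otimes h\in(E_M)_u$; and $g\mapsto g\otimes h$ is a lattice homomorphism because $h\ge0$. Let $y_1,y_2,\dots\in K_M$. Each $\theta_n(g)=y_n(g\otimes h)$ is a lattice homomorphism $L_\infty\to\mathbb R$, so Lemma 1 gives $A_n$ with $\lambda(A_n)<2^{-n-1}$ and $\theta_n(1_{\Omega\setminus A_n})=0$. Let $B=\Omega\setminus\bigcup_nA_n$, so that $\lambda(B)\ge\frac12$ and $1_B\otimes h\ne0$. For all $n$,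
$$0\le y_n(1_B\otimes h)=\theta_n(1_B)\le\theta_n(1_{\Omega\setminus A_n})=0 .$$
A nonzero element of $C(K_M)$ vanishes at every $y_n$, so $\{y_n\}$ is not dense by (F3). $\blacksquare$

The original question is answered. The rest of the notes measures how nonseparable sick compacta can be, and how many connected examples there are.

## 4. The Stone space $S$ bounds every sick compactum

For a space $X$ let $d(X)$ be the least cardinality of a dense subset. Let $\mathrm{non}(\mathcal N)$ be the least cardinality of a subset of $[0,1]$ that is not Lebesgue null. It is uncountable, since countable sets are null.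

We need to pass from an arbitrary separable lattice to a measure. The next lemma is used here and again in Section 6.

**Lemma 4.** Let $L$ be a sick compactum. There are a separable Banach lattice $F$ with a quasi-interior point $v$, a lattice isomorphism $T$ of $C(L)$ onto $F_v$ with $T1=v$, a functional $x^*\in F^*$ that is strictly positive ($x^*(x)>0$ whenever $x\ge0$, $x\ne0$), a Radon probability $\mu$ on $L$ with full support such that
$$x^*(Tg)=\int g\,d\mu\qquad(g\in C(L)),$$
and an injective continuous lattice homomorphism $j:F\to L_1(\mu)$ with $j(Tg)=g$ for $g\in C(L)$ and $\|jx\|_1=x^*(|x|)$ for $x\in F$. Moreover $L_1(\mu)$ is separable.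

**Step 1: $F$, $v$, $T$.** Let $L=K_v(F)$ with $F$ separable. Replacing $F$ by $\overline{F_v}$, which is again a separable Banach lattice, changes neither $F_v$ nor $L$. So we may assume that $v$ is quasi-interior. Kakutani's theorem gives $T$.

**Step 2: a strictly positive functional.** Let $(x_n)$ be dense in $F\setminus\{0\}$. By Hahn–Banach there is a norm-one functional taking the value $\|x_n\|$ at $|x_n|$. Its modulus $x_n^*\ge0$ has the same norm and value at least $\|x_n\|$ there, so $\|x_n^*\|=1$ and $x_n^*(|x_n|)=\|x_n\|$. Put $x^*=\sum_{n\ge1}2^{-n}x_n^*$. Given $x\ge0$, $x\ne0$, pick $n$ with $\|x-x_n\|<\|x\|/3$. Then $\||x_n|-x\|\le\|x_n-x\|<\|x\|/3$ and $\|x_n\|>2\|x\|/3$, so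
$$x_n^*(x)\ge x_n^*(|x_n|)-\tfrac13\|x\|=\|x_n\|-\tfrac13\|x\|>0 .$$
Hence $x^*(x)>0$. Scale $x^*$ so that $x^*(v)=1$.

**Step 3: the measure and $j$.** The functional $g\mapsto x^*(Tg)$ is positive on $C(L)$ and equals $1$ at the constant $1$, so it is integration against a Radon probability $\mu$. If $0\le g\ne0$, then $Tg\ge0$ is nonzero and $\int g\,d\mu>0$; by Urysohn every nonempty open set has positive measure. For $g\in C(L)$ we have $\|g\|_{L_1(\mu)}=x^*(T|g|)=x^*(|Tg|)\le\|x^*\|\,\|Tg\|$. So $Tg\mapsto g$ is a continuous lattice homomorphism from the dense subspace $F_v$ to $L_1(\mu)$. It extends to $j:F\to L_1(\mu)$, and the formula $\|jx\|_1=x^*(|x|)$ extends by continuity. If $jx=0$, then $x^*(|x|)=0$, so $x=0$. The range of $j$ contains $C(L)$, so it is dense in $L_1(\mu)$. As $F$ is separable, so is $L_1(\mu)$. $\blacksquare$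

The lower bound for $d(S)$ needs a way to turn a point of $S$ into a point of $[0,1]$. For a character $\chi$ of $L_\infty$, the restriction of $\chi$ to $C[0,1]$ is evaluation at a unique point, by (F1); call it $x_\chi\in[0,1]$.

**Lemma 5.** (a) If $B\subset[0,1]$ is closed and $\chi(1_B)\ne0$, then $x_\chi\in B$. (b) If $\lambda(A)>0$ and $Z\subset[0,1]$ meets every closed $B\subset A$ with $\lambda(B)>0$, then $Z$ is not null, so $|Z|\ge\mathrm{non}(\mathcal N)$.

*Proof.* (a) $B$ is nonempty since $\chi(1_B)\neq 0$. Let $g=\operatorname{dist}(\cdot,B)$. Then $g\wedge1_B=0$, so $g(x_\chi)\wedge\chi(1_B)=0$. As $\chi(1_B)>0$, $g(x_\chi)=0$, and $x_\chi\in B$ because $B$ is closed. (b) If $Z$ is null, it lies in a relatively open set $O\subset[0,1]$ with $\lambda(O)<\lambda(A)$. Then $A\setminus O$ has positive measure and contains a closed set $B$ of positive measure, and $B$ misses $Z$. $\blacksquare$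

**Theorem 6.** Every sick compactum is a continuous image of $S$. Moreover $d(S)=\mathrm{non}(\mathcal N)$, so every sick compactum $L$ satisfies $d(L)\le\mathrm{non}(\mathcal N)$.

**Step 1: $L$ is a continuous image of $S$.** By (F2) it is enough to find an injective unital lattice homomorphism $C(L)\to C(S)=L_\infty$. Take $\mu$ from Lemma 4. It may have atoms, so we multiply it by $\lambda$. The probability $\mu\otimes\lambda$ is atomless: for measurable $D\subset L\times[0,1]$ of positive measure, $a\mapsto(\mu\otimes\lambda)(D\cap(L\times[0,a]))$ is continuous and grows from $0$ to the measure of $D$, so it takes half of that value. And $L_1(\mu\otimes\lambda)$ is separable: finite rational combinations of products $g\otimes k$, with $g,k$ in countable dense subsets of $L_1(\mu)$, $L_1(\lambda)$, approximate indicators of measurable rectangles, hence of finite unions of rectangles, which form an algebra generating the product $\sigma$-algebra. By Carathéodory's theorem (Halmos, *Measure Theory*, §41, Theorem C), the measure algebra of $\mu\otimes\lambda$ is isomorphic to that of $\lambda$. Extending from simple functions, $L_\infty(\mu\otimes\lambda)\cong L_\infty$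 as lattices with unit. The map $C(L)\to L_\infty(\mu\otimes\lambda)$, $g\mapsto g\otimes1$, is a unital lattice homomorphism. It is injective, because a nonzero continuous $g$ is nonzero on a nonempty open set, which has positive $\mu$-measure.

**Step 2: $d(S)\le\mathrm{non}(\mathcal N)$.** We produce ultrafilters from density points. Let $X\subset[0,1)$ be non-null with $|X|=\mathrm{non}(\mathcal N)$, and let $X'=X+\mathbb Q$ mod $1$; since $X$ is infinite, $|X'|=|X|$.

We claim that $X'$ meets every measurable $B\subset[0,1)$ with $\lambda(B)>0$. Suppose not. Then $X$ is disjoint from $D=B+\mathbb Q$ mod $1$, since $x=b+q$ mod $1$ would give $b=x-q$ mod $1$ in $X'$. The set $D$ is measurable of positive measure and invariant under rational translations mod $1$. So for each $N$ it has the same measure in each of the intervals $I=[i/N,(i+1)/N)$, that is, $\lambda(D\cap I)=\lambda(D)\lambda(I)$. Let $x$ be a density point of $D$ in $(0,1)$. The intervals $I$ of length $1/N$ containing $x$ shrink to $x$ as $N\to\infty$ and have measure comparable to the centered intervals $(x-\frac1N,x+\frac1N)$, so $\lambda(D\cap I)/\lambda(I)\to1$. Hence $\lambda(D)=1$,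 and $X\subset[0,1)\setminus D$ is null, a contradiction.

Call $x\in[0,1)$ a density point of $A$ if $\lambda(A\cap(x-r,x+r))/2r\to1$ as $r\to0$, intervals taken mod $1$. This depends only on the class of $A$. For fixed $x\in X'$, the classes of sets having $x$ as a density point form a proper filter in the measure algebra: it contains $\Omega$ but not $\emptyset$, it is closed under supersets, and it is closed under intersections because the complements have density $0$ at $x$. Let $\chi_x\in S$ be an ultrafilter extending it. If $\lambda(A)>0$, then by Lebesgue's theorem the density points of $A$ form a set of positive measure, which meets $X'$; so some $\chi_x$ lies in the clopen set of $A$. Since these clopen sets form a base, $\{\chi_x:x\in X'\}$ is dense.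

**Step 3: $d(S)\ge\mathrm{non}(\mathcal N)$.** Let $D\subset S$ be dense. For each closed $B\subset[0,1]$ with $\lambda(B)>0$ the clopen set of $B$ is nonempty, so some $\chi\in D$ has $\chi(1_B)=1$, and $x_\chi\in B$ by Lemma 5(a). By Lemma 5(b) with $A=\Omega$, $|D|\ge|\{x_\chi:\chi\in D\}|\ge\mathrm{non}(\mathcal N)$.

**Step 4: conclusion.** A continuous image of $S$ has density at most $d(S)$. $\blacksquare$

## 5. Density of the open subsets of $K_M$

The connected examples of Section 3 reach the bound of Theorem 6, and do so in every open set.

**Theorem 7.** For every nondegenerate continuum $M$ and $p\in M$, every nonempty open $U\subset K_M$ has $d(U)=\mathrm{non}(\mathcal N)$. In particular every separable subset of $K_M$ is nowhere dense.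

**Step 1: the upper bound.** A dense subset of $K_M$ meets $U$ in a dense subset of $U$, so $d(U)\le d(K_M)\le\mathrm{non}(\mathcal N)$ by Theorems 3 and 6.

**Step 2: a copy of $L_\infty(A)$ supported in $U$.** To bound the size of dense subsets of $U$ from below, we look for $A\subset\Omega$ with $\lambda(A)>0$ and $0\le h\in C(M)$, $h\ne0$, $h(p)=0$, such that the function $1_A\otimes h$ vanishes off $U$. By Urysohn choose $0\le f\in(E_M)_u$, $f\ne0$, vanishing on $K_M\setminus U$, and fix a representative of $f$. Fix a countable base of $M$. The point $p$ is not isolated, for otherwise $\{p\}$ would be clopen in the connected space $M$. So if $f(\omega,\cdot)\ge0$ is not the zero function, it exceeds some rational $\varepsilon>0$ at a point other than $p$, and therefore on some nonempty base member $G$ with $p\notin\overline G$. This applies to all $\omega$ in a set of positive measure. For each pair $(G,\varepsilon)$ the set $\{\omega: f(\omega,t)\ge\varepsilon\text{ for all }t\in G\}$ is measurable, since it suffices to test $t$ in a countable dense subset of $G$. There are countably many pairs, so for one of them this set, call it $A$, has positive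 measure. Let $h=\min(\varepsilon,\operatorname{dist}(\cdot,M\setminus G))$. Then $0\le h\le\varepsilon$, $h\ne0$, and $h$ vanishes off $G$, in particular at $p$. So $1_A\otimes h\in(E_M)_u$ and $0\le 1_A\otimes h\le f$. Hence $1_A\otimes h$ vanishes off $U$.

**Step 3: the lower bound.** Let $Y$ be dense in $U$. For $y\in Y$ with $y(1\otimes h)>0$ the map
$$\chi_y(g)=\frac{y(g\otimes h)}{y(1\otimes h)}$$
is a character of $L_\infty$. Let $Z$ be the set of all points $x_{\chi_y}$ obtained in this way. Let $B\subset A$ be closed with $\lambda(B)>0$. The element $1_B\otimes h\ge 0$ is nonzero and vanishes off $U$, so it is positive on a nonempty open subset of $U$, and hence at some $y\in Y$. Then $y(1\otimes h)\ge y(1_B\otimes h)>0$, so $\chi_y(1_B)\ne0$, and $x_{\chi_y}\in B$ by Lemma 5(a). So $Z$ meets every such $B$, and Lemma 5(b) gives $|Y|\ge|Z|\ge\mathrm{non}(\mathcal N)$.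

**Step 4: separable sets are nowhere dense.** A separable set has the same closure as some countable set $D$. If $\overline D$ had nonempty interior $U$, then $D\cap U$ would be a countable dense subset of $U$, contradicting $d(U)=\mathrm{non}(\mathcal N)>\aleph_0$. $\blacksquare$

## 6. Placing a sick compactum inside a connected one of the same density

**Theorem 8.** For every sick compactum $L$ there is a connected sick compactum $\widehat L$ containing a homeomorphic copy of $L$, with $d(\widehat L)=\max(d(L),\aleph_0)$. Hence the uncountable cardinals that are densities of sick compacta are exactly those that are densities of connected sick compacta. The largest is $\mathrm{non}(\mathcal N)$.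

Take $F,v,T,x^*,\mu,j$ from Lemma 4. A natural candidate is the tied lattice over the base $(L,\mu)$, namely the $f\in L_1(\mu;C[0,1])$ with $f(\cdot,0)$ a.e. constant. This is too large. For $F=C[0,1]$, $v=1$, $x^*=\int\cdot\,d\lambda$ we have $L=[0,1]$, $\mu=\lambda$, and the candidate is the lattice (1), whose compact space has density $\mathrm{non}(\mathcal N)$ by Theorem 7, while $d(L)=\aleph_0$. The $L_1(\mu)$-norm has forgotten $F$. So we start from functions that are continuous on $L\times[0,1]$, and measure them in the norm of $F$ along the base and in the supremum norm along the fiber.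

**Step 1: the lattice.** For $f\in C(L\times[0,1])$ the map $l\mapsto f(l,\cdot)$ is continuous into $C[0,1]$, because $[0,1]$ is compact. Hence $m(f)(l)=\max_t|f(l,t)|$ defines $m(f)\in C(L)$. Put
$$A=\{f\in C(L\times[0,1]): f(\cdot,0)\text{ constant}\},\qquad N(f)=\|T\,m(f)\|_F .$$
$A$ is a vector lattice. We have $m(f+g)\le m(f)+m(g)$ and $m(rf)=|r|m(f)$; if $|f|\le|g|$ then $m(f)\le m(g)$; and $m(f)=0$ only for $f=0$. As $T$ is positive and injective and the norm of $F$ is monotone, $N$ is a lattice norm on $A$. Its completion $E$ is a Banach lattice. Let $u=1\in A$ and $\widehat L=K_u(E)$. The elements of $E$ are no longer functions on $L\times[0,1]$, which is why Step 3 is needed.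

**Step 2: $E$ is separable and $u$ is quasi-interior.** Two estimates: $N(f)\le\|f\|_\infty\|v\|$, since $m(f)\le\|f\|_\infty1$; and $N(g\otimes b)=\|b\|_\infty\|Tg\|$ for $g\in C(L)$, $b\in C[0,1]$ with $g\otimes b\in A$, since $m(g\otimes b)=\|b\|_\infty|g|$ and $\|T|g|\|=\||Tg|\|=\|Tg\|$. Let $b_{n,i}$ be the Bernstein basis polynomials, and $f\in A$. The Bernstein operators on $C[0,1]$ have norm $1$ and converge pointwise to the identity, so they converge uniformly on the compact set $\{f(l,\cdot):l\in L\}$. Thus $\sum_{i=0}^nf(\cdot,i/n)\otimes b_{n,i}\to f$ uniformly, hence in $N$. Let $D_0\subset C(L)$ be countable with $TD_0$ dense in $F_v$ for the norm of $F$. The elements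
$$q\otimes b_{n,0}+\sum_{i=1}^ng_i\otimes b_{n,i}\qquad(n\geq 1,\ q\in\mathbb Q,\ g_i\in D_0)$$
lie in $A$, because $b_{n,0}(0)=1$ and $b_{n,i}(0)=0$ for $i\ge1$. They form a countable set. To approximate $f$, choose $n$ large, then $q$ close to the constant $f(\cdot,0)$ and $Tg_i$ close to $Tf(\cdot,i/n)$, and use the second estimate. So $E$ is separable. Since $|f|\le\|f\|_\infty u$ for $f\in A$, we have $A\subset E_u$, so $u$ is quasi-interior.

**Step 3: reading elements of $E$ as functions.** We extend three maps from $A$ to $E$.

First, $|m(f)-m(g)|\le m(f-g)$ gives $\|Tm(f)-Tm(g)\|\le N(f-g)$. So $f\mapsto Tm(f)$ extends to a continuous $\bar m:E\to F_+$ with $\|\bar m(e)\|=\|e\|$.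

Second, for $f\in A$ let $Jf\in L_1(\mu;C[0,1])$ be $l\mapsto f(l,\cdot)$. It is continuous with values in a separable space, hence strongly measurable, and $\|Jf\|=\int m(f)\,d\mu=x^*(Tm(f))\le\|x^*\|N(f)$. So $J$ extends to a continuous lattice homomorphism $J:E\to L_1(\mu;C[0,1])$ with $\|Je\|=x^*(\bar m(e))$. It is injective: if $Je=0$, then $\bar m(e)=0$ because $x^*$ is strictly positive, so $\|e\|=0$.

Third, for $t\in[0,1]$ and $f\in A$ we have $|f(\cdot,t)|\le m(f)$. So $f\mapsto Tf(\cdot,t)$ is contractive and extends to a lattice homomorphism $\mathrm{ev}_t:E\to F$ with $\mathrm{ev}_t(u)=v$, and therefore $\mathrm{ev}_t(E_u)\subset F_v$.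

For $f\in A$ we have $j(Tf(\cdot,t))=f(\cdot,t)$. Both sides extend continuously to $E$ with values in $L_1(\mu)$, and the constants are closed in $L_1(\mu)$. Hence, for all $e\in E$,
$$(Je)(\cdot,t)=j(\mathrm{ev}_te)\quad(t\in[0,1]),\qquad (Je)(\cdot,0)\text{ is a.e. constant.}\tag{2}$$

**Step 4: $\widehat L$ is connected.** Let $e\in E_u$ with $e\wedge(u-e)=0$. Apply $J$: $Je\wedge(1-Je)=0$. So for $\mu$-a.e. $l$ the continuous function $(Je)(l,\cdot)$ is $\{0,1\}$-valued, hence constant and equal to $(Je)(l,0)$. By (2) this is a.e. one constant $c\in\{0,1\}$. So $Je=J(cu)$, and $e=cu$ because $J$ is injective. Now use (F4).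

**Step 5: $L$ embeds in $\widehat L$.** Let $h(t)=t$. For $g\in C(L)$ we have $g\otimes h\in A\subset E_u$ and $\mathrm{ev}_1(g\otimes h)=Tg$. So $\mathrm{ev}_1:E_u\to F_v$ is a surjective unital lattice homomorphism from $C(\widehat L)$ to $C(L)$, and (F2) gives the embedding.

**Step 6: $d(\widehat L)\ge\max(d(L),\aleph_0)$.** Since $1\otimes h\notin\mathbb Ru$, $\widehat L$ has more than one point. A finite Hausdorff space is discrete, so the connected space $\widehat L$ is infinite; and a finite set is closed, so it is not dense. Thus $d(\widehat L)\ge\aleph_0$. Let $D$ be dense in $\widehat L$. If $y\in D$ and $y(1\otimes h)>0$, then $g\mapsto y(g\otimes h)/y(1\otimes h)$ is a unital lattice homomorphism on $C(L)$, so by (F1) there is $l_y\in L$ with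
$$y(g\otimes h)=y(1\otimes h)\,g(l_y)\qquad(g\in C(L)).$$
We claim that the points $l_y$ are dense in $L$, which gives $d(L)\le|D|$. Otherwise some $g\ge0$, $g\ne0$, in $C(L)$ vanishes at all of them. Then $y(g\otimes h)=0$ for all $y\in D$: by the formula if $y(1\otimes h)>0$, and by $0\le g\otimes h\le\|g\|_\infty\,1\otimes h$ if $y(1\otimes h)=0$. By (F3) $g\otimes h=0$, which is false.

**Step 7: $d(\widehat L)\le\max(d(L),\aleph_0)$.** Let $D_L$ be dense in $L$ with $|D_L|=d(L)$. For $l\in D_L$, $t\in\mathbb Q\cap[0,1]$ the map $y_{l,t}(e)=(T^{-1}\mathrm{ev}_te)(l)$ is a unital lattice homomorphism $E_u\to\mathbb R$, a point of $\widehat L$. Suppose $e\in E_u$ vanishes at all of these points. For rational $t$ the continuous function $T^{-1}\mathrm{ev}_te$ vanishes on $D_L$, so $\mathrm{ev}_te=0$, and $(Je)(\cdot,t)=0$ $\mu$-a.e. by (2). So for a.e. $l$ the continuous function $(Je)(l,\cdot)$ vanishes at all rational $t$, hence everywhere. Thus $Je=0$ and $e=0$. By (F3) the points $y_{l,t}$ are dense.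

**Step 8: the cardinals.** If $d(L)$ is uncountable, then $d(\widehat L)=d(L)$ with $\widehat L$ connected, which gives the second assertion. By Theorem 6 all densities are at most $\mathrm{non}(\mathcal N)$, and by Theorem 7 with $U=K_M$ this value is attained. $\blacksquare$

## 7. Solenoids as fibers, and the number of homeomorphism types

Theorem 7 leaves the fiber $M$ free. We now choose fibers whose properties can be read off from $K_M$.

**Theorem 9.** There are exactly $2^{\aleph_0}$ homeomorphism types of connected sick compacta in which every nonempty open set has density $\mathrm{non}(\mathcal N)$ (so no nonempty open set is separable).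

The upper bound is a count. A separable Banach space is isometric to a closed subspace of $C[0,1]$ (Banach–Mazur), and a closed subspace is the closure of a countable set, so there are at most $2^{\aleph_0}$ of them. The order is determined by the positive cone, a closed subset of a separable metric space, which leaves at most $2^{\aleph_0}$ choices. There are at most $2^{\aleph_0}$ vectors $u$. So there are at most $2^{\aleph_0}$ spaces $K_u(E)$ up to homeomorphism.

For the lower bound we attach to each nonempty set $P$ of primes a continuum that remembers $P$. Let $(q_n)_{n\ge0}$ be a sequence in $P$ that takes each value in $P$ infinitely often, and let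
$$\Sigma_P=\{(z_n)_{n\ge0}\in(S^1)^{\mathbb N}: z_n=z_{n+1}^{q_n}\text{ for all }n\},\qquad \pi_n(z)=z_n .$$
For example, for $P=\{2\}$ this is the dyadic solenoid: sequences of points of the circle in which each term is the square of the next. The set $\Sigma_P$ is the intersection of the decreasing compact sets $\{z: z_k=z_{k+1}^{q_k}\text{ for }k<n\}$. Each of these is parametrized by the free coordinates $z_n,z_{n+1},\dots$, so it is homeomorphic to a product of circles and is connected. A decreasing intersection of compact connected sets is connected, so $\Sigma_P$ is a continuum. Each $\pi_n$ is onto: given $z_n$, the earlier coordinates are powers of it, and the later ones are found by taking roots successively. In particular $\Sigma_P$ is nondegenerate. Finally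
$$\pi_n=\pi_m^{\,q_nq_{n+1}\cdots q_{m-1}}\qquad(m\ge n).\tag{3}$$

**Lemma 10.** Let $M=\Sigma_P$.

(a) Every $f\in C(M,S^1)$ has the form $\pi_n^ke^{ir}$ with $n\ge0$, $k\in\mathbb Z$, $r\in C(M,\mathbb R)$.

(b) For $j\in\mathbb Z$, $j\ne0$, and any $n$, $\pi_n^j$ is not of the form $e^{is}$ with $s\in C(M,\mathbb R)$.

(c) Let $q$ be a prime. If $q\in P$, every $f\in C(M,S^1)$ has a continuous $q$-th root. If $q\notin P$, no constant multiple $c\pi_0$, $c\in S^1$, has a continuous $q$-th root.

*Proof.* By (3), the functions $g\circ\pi_n$ with $g\in C(S^1,\mathbb C)$, $n\ge0$, form an increasing union of algebras, closed under conjugation and separating points. So they are dense in $C(M,\mathbb C)$ by Stone–Weierstrass, and taking real parts, the real ones are dense in $C(M,\mathbb R)$. We also use that a continuous function into $S^1$ at uniform distance $<1$ from $1$ has positive real part, so it equals $e^{ir}$ with $r$ its continuous principal argument.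

(a) Choose $n$ and $g$ with $\|f-g\circ\pi_n\|<\frac12$. Since $\pi_n$ is onto, $\big||g|-1\big|<\frac12$ on all of $S^1$. So $g_1=g/|g|$ is defined, $\|g-g_1\|=\||g|-1\|<\frac12$, and $\|f-g_1\circ\pi_n\|<1$. Hence $f/(g_1\circ\pi_n)$ is at distance $<1$ from $1$ and equals $e^{ir'}$ with $r'\in C(M,\mathbb R)$. A continuous map $g_1:S^1\to S^1$ of winding number $k$ is $z^ke^{is(z)}$ with $s\in C(S^1,\mathbb R)$. So $f=\pi_n^ke^{i(r'+s\circ\pi_n)}$.

(b) Suppose $\pi_n^j=e^{is}$. Choose $m\ge n$ and $s'\in C(S^1,\mathbb R)$ with $\|s-s'\circ\pi_m\|<1$, and write $\pi_n=\pi_m^l$, $l\ge1$, by (3). Since $|e^{ia}-e^{ib}|\le|a-b|$ and $\pi_m$ is onto, $|z^{jl}-e^{is'(z)}|<1$ for all $z\in S^1$; the bound is uniform by compactness. So $z^{jl}e^{-is'(z)}$ has a continuous real argument on $S^1$, and hence so does $z^{jl}$. Then $z^{jl}$ has winding number $0$, contradicting $jl\ne0$.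

(c) Let $q\in P$ and $f=\pi_n^ke^{ir}$. As $q$ occurs infinitely often, there is $m>n$ with $q_n\cdots q_{m-1}=ql$ for an integer $l$. By (3), $\pi_n^k=(\pi_m^{lk})^q$, so $\pi_m^{lk}e^{ir/q}$ is a $q$-th root of $f$. Now let $q\notin P$ and suppose $c\pi_0$ has a continuous $q$-th root. Dividing it by a $q$-th root of $c$, we get $\pi_0=g^q$ with $g=\pi_n^ke^{ir}$ by (a). By (3), $\pi_0=\pi_n^N$ with $N=q_0\cdots q_{n-1}$ ($N=1$ if $n=0$), which is coprime to $q$. So $\pi_n^{N-qk}=e^{iqr}$, and $N-qk\ne0$ because $q\nmid N$. This contradicts (b). $\blacksquare$

The space $K_M$ is known to us through a lattice isomorphism, but roots are about products. So we need to recover multiplication from the lattice structure.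

**Lemma 11.** Let $M$ be a nondegenerate continuum. The identification $C(K_M)\cong(E_M)_u$ preserves products, where $(E_M)_u$ has the pointwise product. Consequently, continuous maps $K_M\to S^1$ correspond, compatibly with products, to strongly measurable $\mathcal F:\Omega\to C(M,S^1)$ modulo null sets with $\mathcal F(\cdot,p)$ a.e. constant.

*Proof.* $(E_M)_u$ is closed under pointwise products: they are strongly measurable, bounded, and a.e. constant at $p$. The norm $\|x\|_u$ is the supremum norm in $C(K_M)$ and $\operatorname{ess\,sup}_\omega\|x(\omega)\|_\infty$ in $(E_M)_u$. Let $x$ belong to either space, and let $S_k$ be a finite $\frac1k$-net of $[-\|x\|_u,\|x\|_u]$. Since $x^2-(2sx-s^2u)=(x-su)^2\ge0$, and at each point the value of $x$ is within $\frac1k$ of some $s\in S_k$,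
$$0\le x^2-\max_{s\in S_k}(2sx-s^2u)\le\tfrac1{k^2}u .$$
(In $(E_M)_u$ this holds for a.e. $\omega$ and all $t$.) So in both spaces $x^2$ is the $\|\cdot\|_u$-limit of elements defined by the linear lattice structure and $u$. The identification therefore preserves squares, and products too, as $4xy=(x+y)^2-(x-y)^2$. A continuous map $K_M\to S^1$ is $a+ib$ with $a,b\in C(K_M)$ and $a^2+b^2=1$. The corresponding $\alpha,\beta\in(E_M)_u$ satisfy $\alpha^2+\beta^2=u$, and $\mathcal F=\alpha+i\beta$ is as described. Conversely, real and imaginary parts of such an $\mathcal F$ lie in $(E_M)_u$ and give a map into $S^1$. Products of complex functions are computed from products of real ones. $\blacksquare$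

*Proof of the lower bound in Theorem 9.* Let $M=\Sigma_P$ with any $p\in M$. By Theorems 3 and 7, $K_M$ is a connected sick compactum in which every nonempty open set has density $\mathrm{non}(\mathcal N)$. We claim that for every prime $q$
$$\text{every continuous map }K_M\to S^1\text{ has a continuous }q\text{-th root}\iff q\in P.\tag{4}$$

**Step 1: $q\notin P$.** Here we need a map without a root. The constant function $\mathcal F(\omega)=\pi_0$ has $\mathcal F(\cdot,p)$ constant, so it gives a continuous map $K_M\to S^1$ by Lemma 11. A continuous $q$-th root would correspond to some $\mathcal G$ with $\mathcal G(\omega)^q=\pi_0$ for a.e. $\omega$, so $\pi_0$ would have a $q$-th root in $C(M,S^1)$, contradicting Lemma 10(c).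

**Step 2: $q\in P$, roots in one fiber depend continuously.** Roots exist for each $\omega$ separately; the issue is to choose them measurably and consistently at $p$. Let $G=\{f\in C(M,S^1): f(p)=1\}$, a group under multiplication, with the uniform metric. Consider the homomorphism $f\mapsto f^q$ of $G$. It is injective: if $f^q=g^q$, then $f/g$ is continuous with values in the $q$-th roots of unity, so it is constant on the connected space $M$, and equals $1$ at $p$. It is onto: by Lemma 10(c) each $f\in G$ has a root in $C(M,S^1)$, whose value at $p$ is a $q$-th root of unity, and we divide by this value. Let $R:G\to G$ be the inverse homomorphism. It is continuous at $1$: if $\|f-1\|<1$, then $f=e^{ir}$ with $r=\operatorname{Arg}f$ and $r(p)=0$, so $R(f)=e^{ir/q}$, and $\|R(f)-1\|\le\|r\|_\infty/q$, which tends to $0$ as $f\to1$. Since $\|f/g-1\|=\|f-g\|$ and $\|R(f)-R(g)\|=\|R(f/g)-1\|$, $R$ is continuous on all of $G$.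

**Step 3: $q\in P$, the root on $K_M$.** Let $\mathcal F$ correspond to a continuous map $K_M\to S^1$. Constants in $S^1$ have $q$-th roots, so we may multiply $\mathcal F$ by a constant and assume $\mathcal F(\omega,p)=1$ a.e.; after a change on a null set $\mathcal F:\Omega\to G$. Then $R\circ\mathcal F$ is strongly measurable, because $R$ is continuous. Its value at $p$ is constantly $1$, and $(R\circ\mathcal F)^q=\mathcal F$. By Lemma 11 it gives a continuous $q$-th root on $K_M$. This proves (4).

**Step 4: counting.** By (4), $P$ can be read off from the topological space $K_{\Sigma_P}$, so different sets $P$ give non-homeomorphic spaces. There are $2^{\aleph_0}$ nonempty sets of primes. Together with the upper bound, there are exactly $2^{\aleph_0}$ types. $\blacksquare$
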